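\title{Determinacy and homomorphic liftings of the group of measure preserving transformations}

\begin{abstract}
An element of $\mathrm{Aut}(X,\mu)$ is a measure preserving Borel bijection of a standard non-atomic probability space, taken modulo equality almost everywhere. A homomorphic lifting chooses one bijection from each class so that the group law holds at every point. Such a lifting exists under ZFC+CH. We prove in ZF that the Axiom of Determinacy rules it out, which answers a question of Tornquist. The proof uses only countable choice for reals, the Baire property and Lebesgue measurability of all sets. Under the same hypotheses, every action of a Polish L\'evy group by measure preserving Borel bijections fixes almost every point, and a homomorphism from a Polish group to $\mathrm{Aut}(X,\mu)$ has a lifting if and only if it has a jointly Borel one.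
\end{abstract}

\section{The lifting problem}\label{sec:intro}

Let $(X,\mu)$ be a standard non-atomic Borel probability space: $X$ carries the Borel $\sigma$-algebra of a Polish topology, and $\mu$ is a Borel probability measure that vanishes on points. A Borel bijection $f:X\to X$ is \emph{measure preserving} if $\mu(f^{-1}(A))=\mu(A)$ for all Borel $A\subseteq X$. These bijections form a group $G_{\mathrm{mp}}(X,\mu)$, and
\[
I_{\mathrm{mp}}(X,\mu)=\{f\in G_{\mathrm{mp}}(X,\mu): f(x)=x \text{ for $\mu$-a.e. } x\}
\]
is a normal subgroup. The quotient $\mathrm{Aut}(X,\mu)=G_{\mathrm{mp}}(X,\mu)/I_{\mathrm{mp}}(X,\mu)$ is the group of measure preserving transformations, and $\pi:G_{\mathrm{mp}}(X,\mu)\to\mathrm{Aut}(X,\mu)$ denotes the quotient map. Each $T\in\mathrm{Aut}(X,\mu)$ acts on $L^2(X,\mu)$ by the unitary operator $U_Tf=f\circ T^{-1}$. With the \emph{weak topology}, inherited from this embedding into the unitary group of $L^2(X,\mu)$, the group $\mathrm{Aut}(X,\mu)$ is Polish.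

An element $T$ moves functions and sets modulo null sets, but ``$Tx$'' has no meaning for a single point $x$. Let $G$ be a group and $\varphi:G\to\mathrm{Aut}(X,\mu)$ a homomorphism. A \emph{lifting of $\varphi$} is a homomorphism $h:G\to G_{\mathrm{mp}}(X,\mu)$ with $\pi\circ h=\varphi$. It is an action of $G$ on the set $X$ that induces $\varphi$: the identity $h(gk)(x)=h(g)(h(k)(x))$, which holds almost everywhere for any choice of representatives, now holds at every point. Nothing is required about the dependence of $h(g)$ on $g$. A \emph{homomorphic lifting} is a lifting of the identity map of $\mathrm{Aut}(X,\mu)$.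

\begin{example}[Countable subgroups]\label{ex:countable}
The inclusion of a countable subgroup $\Gamma\le\mathrm{Aut}(X,\mu)$ has a lifting. Choose representatives $f_\gamma$ for $\gamma\in\Gamma$, let $\Lambda$ be the countable group that they generate, and let $N$ be the union of the sets $\{x:\lambda x\ne x\}$ over $\lambda\in\Lambda\cap I_{\mathrm{mp}}(X,\mu)$. Then $N$ is Borel and null. It is $\Lambda$-invariant, since $\lambda x\neq x$ gives $(\kappa\lambda\kappa^{-1})(\kappa x)\ne\kappa x$. Let $h(\gamma)$ be $f_\gamma$ off $N$ and the identity on $N$. As $f_{\gamma\gamma'}^{-1}f_\gamma f_{\gamma'}$ lies in $\Lambda\cap I_{\mathrm{mp}}(X,\mu)$, it is the identity off $N$, so $h$ is a homomorphism.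
\end{example}

This argument discards one null set for each relation in the group, and it breaks down for uncountable groups. Some of these still lift: the rotations $x\mapsto x+t \bmod 1$ of $[0,1)$, for $t\in\mathbb R/\mathbb Z$, form an action on points. For the full group it is known that under ZFC+CH a homomorphic lifting exists. Tornquist \cite{Tornquist} asked what happens at the opposite extreme. For $A\subseteq\omega^\omega$ consider the game in which two players alternately play natural numbers $n_0,n_1,\dots$ and the first player wins if and only if $(n_0,n_1,\dots)\in A$. The \emph{Axiom of Determinacy} (AD) states that for every $A$ one of the players has a winning strategy.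

\medskip
\noindent\textbf{Question.} \emph{Does ZF + AD prove that there is no homomorphic lifting $h:\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$?}
\medskip

We use three consequences of AD, whose conjunction we call \textbf{(H)}:
\begin{itemize}
\item $\mathrm{CC}_{\mathbb R}$: every countable family of nonempty sets of reals has a choice function;
\item every subset of every Polish group has the Baire property;
\item every subset of $[0,1]$ is Lebesgue measurable.
\end{itemize}
Under (H) one expects a lifting to behave as if it depended on the group element in a Borel, and hence nearly continuous, way. On the other hand, every neighborhood of the identity in $\mathrm{Aut}(X,\mu)$ contains transformations that carry a small piece of $X$ to any prescribed place, which is hard to reconcile with continuity. So one guesses that the answer is yes, and it is.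

\begin{theorem}[ZF + (H); in particular ZF + AD]\label{thm:main}
There is no homomorphic lifting $h:\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$.
\end{theorem}

Tornquist \cite{Tornquist} also asks, more generally, whether AD implies that no L\'evy group can act pointwise in a non-trivial measure preserving way. For L\'evy groups in the sense of Definition~\ref{def:levy} the same method gives the following.

\begin{theorem}[ZF + (H); in particular ZF + AD]\label{thm:levy}
Let $G$ be a Polish L\'evy group and $h:G\to G_{\mathrm{mp}}(X,\mu)$ any homomorphism. Then $\mu$-a.e.\ $x\in X$ is fixed by all $h(g)$, $g\in G$. In particular $h(G)\subseteq I_{\mathrm{mp}}(X,\mu)$.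
\end{theorem}

The third theorem makes precise the expectation that liftings are as good as Borel.

\begin{theorem}[ZF + (H); in particular ZF + AD]\label{thm:borel}
Let $G$ be a Polish group and $\varphi:G\to\mathrm{Aut}(X,\mu)$ a homomorphism. The following are equivalent:
\begin{enumerate}
\item[(i)] there is a homomorphism $h:G\to G_{\mathrm{mp}}(X,\mu)$ with $\pi\circ h=\varphi$;
\item[(ii)] there is such a homomorphism $h'$ for which $(g,x)\mapsto h'(g)(x)$ is a Borel map $G\times X\to X$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:swaps} shows the idea in the case of continuous orbit maps. Sections~\ref{sec:vaught} and~\ref{sec:sweep} replace continuity by the Baire property and prove a fixed point criterion, Proposition~\ref{prop:key}, from which Theorem~\ref{thm:main} follows at once and Theorem~\ref{thm:levy} follows in Section~\ref{sec:levy}. Section~\ref{sec:borel} proves Theorem~\ref{thm:borel}.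

\section{Working with little choice}\label{sec:background}

The base theory is ZF + $\mathrm{CC}_{\mathbb R}$; the other two parts of (H) are invoked explicitly. Statements that do not mention (H) are therefore also theorems of ZFC.

\subsection*{Category}
A subset of a Polish space is \emph{meager} if it is covered by countably many closed nowhere dense sets, and \emph{comeager} if its complement is meager. A set $S$ has the \emph{Baire property} if $S=O\mathbin{\triangle}M$ with $O$ open and $M$ meager. We write ``$\forall^*g\in U$'' for ``for all $g\in U$ outside a meager set''. The Baire category theorem says that no nonempty open subset of a Polish space is meager; it holds in ZF, because each choice in its proof can be made by taking the first suitable member of a countable base.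

\subsection*{What $\mathrm{CC}_{\mathbb R}$ provides}
An open set in a Polish space is determined by the set of indices of the basic open sets that it contains, so a sequence of open or closed sets is coded by a real. Hence a witness that a set is meager, or null, is coded by a real, and $\mathrm{CC}_{\mathbb R}$ shows that countable unions of meager sets are meager and countable unions of null sets are null. In the same way every Borel set has a real code, so countably many Borel sets can be chosen at once, and the elementary theory of Borel sets and Borel measures on Polish spaces goes through. We use Fubini's theorem for Borel sets, the fact that Borel sets have the Baire property, and the following textbook results.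
\begin{itemize}
\item \emph{Lusin--Souslin theorem:} the image of a Borel set under an injective Borel map between standard Borel spaces is Borel. In particular the inverse of a Borel bijection is Borel.
\item \emph{Borel isomorphism theorem:} there is a Borel bijection between any two uncountable Borel subsets of standard Borel spaces.
\item \emph{Isomorphism theorem for measures} \cite[17.41]{Kechris}: there is a Borel bijection that carries $(X,\mu)$ to the unit interval with Lebesgue measure.
\end{itemize}
By the last result we take $X=[0,1)$ with Lebesgue measure $\mu$ from now on.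

\subsection*{AD implies (H)}
This is classical: Mycielski (1964) for $\mathrm{CC}_{\mathbb R}$, Mycielski and Banach--Mazur for the Baire property in $\omega^\omega$, and Mycielski--\'Swierczkowski (1964) for measurability; see \cite[\S27]{Kanamori}. The Baire property passes from $\omega^\omega$ to a Polish group $G$ as follows. If $G$ has an isolated point, then by homogeneity $G$ is discrete and every subset is open. Otherwise let $Z$ be obtained from $G$ by removing a countable dense set $D$ and the boundaries of the members of a countable base. Then $Z$ is a dense $G_\delta$, hence Polish, and it has a base of clopen sets. A compact $K\subseteq Z$ has empty interior in $Z$: if $O\cap Z\subseteq K$ with $O$ nonempty open, then $O\subseteq K$ because $Z$ is dense and $K$ is closed in $G$, and so $K$ meets $D$. A nonempty Polish space with a base of clopen sets in which compact sets have empty interior is homeomorphic to $\omega^\omega$. Now let $S\subseteq G$ and write $S\cap Z=(O\cap Z)\mathbin{\triangle}M$ with $O$ open in $G$ and $M$ meager in $Z$. Sets nowhere dense in $Z$ are nowhere dense in $G$, so $S\mathbin{\triangle}O\subseteq M\cup(G\setminus Z)$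 is meager in $G$.

The same transfer, through the irrationals, shows that (H) holds in Solovay's model of ZF + DC + ``all sets of reals have the Baire property and are Lebesgue measurable''. Theorems~\ref{thm:main}--\ref{thm:borel} therefore hold there as well.

\subsection*{Measure}
``Measurable'' refers to the completion of $\mu$; under (H) every subset of $X$ is measurable. For measurable sets, ``$B\subseteq C$ mod null'' means $\mu(B\setminus C)=0$. If $f\in G_{\mathrm{mp}}(X,\mu)$, then $\mu(f(A))=\mu(f^{-1}(f(A)))=\mu(A)$ for Borel $A$, so $f$ maps null sets to null sets, maps measurable sets to measurable sets, and preserves their measure. For $T\in\mathrm{Aut}(X,\mu)$ and measurable $B$, the set $TB$ is defined modulo null sets: it equals $f(B)$ mod null for every representative $f$ of $T$. On unitary operators the weak and strong operator topologies coincide, since $\|Uf-U'f\|^2=2\|f\|^2-2\operatorname{Re}\langle Uf,U'f\rangle$. So the weak topology on $\mathrm{Aut}(X,\mu)$ is the coarsest one that makes all maps $T\mapsto U_Tf$ norm continuous. As $U_T1_B=1_{TB}$,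
\begin{equation}\label{eq:malg}
\mu(TB\mathbin{\triangle}SB)=\|U_T1_B-U_S1_B\|_2^2\to0\qquad\text{as } S\to T .
\end{equation}

\section{Small swaps and continuous orbit maps}\label{sec:swaps}

The one property of $\mathrm{Aut}(X,\mu)$ that we need is that transformations close to the identity can move mass from any set to any other set.

\begin{lemma}[Swaps]\label{lem:swap}
Let $V$ be a neighborhood of $1$ in $\mathrm{Aut}(X,\mu)$ and let $B,C\subseteq X$ be measurable with $\mu(B),\mu(C)>0$. Then there is $T\in V$ with $\mu(TB\cap C)>0$.
\end{lemma}

\begin{proof}
First we find $\delta>0$ such that $\mu\{x:Tx\ne x\}<\delta$ implies $T\in V$. The set $V$ contains $\{T:\|U_Tf_i-f_i\|_2<\varepsilon \text{ for } i\le m\}$ for some $f_1,\dots,f_m\in L^2(X,\mu)$ and $\varepsilon>0$. Choose bounded $f_i'$ with $\|f_i-f_i'\|_2<\varepsilon/3$ and $M\ge1$ with $|f'_i|\le M$ for all $i$. The function $U_Tf_i'-f_i'$ vanishes where $Tx=x$ and is bounded by $2M$, so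
\[
\|U_Tf_i-f_i\|_2<\tfrac{2\varepsilon}{3}+\|U_Tf_i'-f_i'\|_2\le\tfrac{2\varepsilon}{3}+2M\,\mu\{x:Tx\neq x\}^{1/2}.
\]
Take $\delta=(\varepsilon/6M)^2$.

Call a dyadic interval $I=[j2^{-n},(j+1)2^{-n})$ \emph{rich} for $B$ if $\mu(B\cap I)>\frac34\mu(I)$. Choose an open $O\supseteq B$ with $\mu(O)<\frac43\mu(B)$ and write $O$ as the disjoint union of the maximal dyadic intervals contained in it. If none of them were rich, then $\mu(B)\le\frac34\mu(O)<\mu(B)$. So there is a rich interval, and since one of the two halves of a rich interval is rich, there are rich intervals of length $2^{-n}$ for all large $n$. The same holds for $C$. Fix $n$ with $2\cdot2^{-n}<\delta$ and dyadic intervals $I$, $J$ of length $r=2^{-n}$ that are rich for $B$ and $C$ respectively. If $I=J$ let $T=1$. Otherwise $I\cap J=\emptyset$; let $T$ interchange $I$ and $J$ by translation and fix all other points. Then $\mu\{x:Tx\ne x\}\le2r<\delta$, so $T\in V$. The sets $T(B\cap I)$ and $C\cap J$ lie in $J$, so $\mu(TB\cap C)>\frac34r+\frac34r-r>0$.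
\end{proof}

Non-atomicity enters here. Without it Theorem~\ref{thm:main} fails: for two points of mass $\frac12$ the group $I_{\mathrm{mp}}$ is trivial and $\pi$ is an isomorphism.

\begin{example}[The continuous case]\label{ex:cont}
Let $G=\mathrm{Aut}(X,\mu)$. There is no homomorphic lifting $h$ for which each orbit map $g\mapsto gx:=h(g)(x)$ is continuous from $G$ to $[0,1)$. Suppose there is one. Let $D\subseteq G$ be countable dense and let $(W_n)$ be a countable base of open neighborhoods of $1$. Put
\[
B_n=\{x: gx\in[0,\tfrac12]\text{ for all }g\in W_n\}=\bigcap_{d\in D\cap W_n}h(d)^{-1}\big([0,\tfrac12]\big),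
\]
where the second equality holds by continuity and shows that $B_n$ is Borel. Continuity at $1$ puts every $x\in[0,\frac12)$ into some $B_n$, so some $B_n$ has positive measure. Lemma~\ref{lem:swap} gives $T\in W_n$ with $\mu(TB_n\cap(\frac12,1))>0$. But $h(T)$ represents $T$ and $h(T)(B_n)\subseteq[0,\frac12]$, a contradiction.
\end{example}

The argument has two parts: for many $x$, a whole open set of group elements sends $x$ into the same set $A=[0,\frac12]$; and the set of such $x$ is confined under small group elements, which swaps forbid. Without continuity, the Baire property still says something about $\{g:gx\in A\}$: this set or its complement is comeager in some open set $U$. Two things are lost. ``All $g$'' becomes ``comeagerly many $g$'', and a single swap $T$ may be one of the exceptions. And $U$ need not contain $1$, so the set of such $x$ is no longer tied to $A$. The next two sections repair these losses.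

\section{Vaught transforms}\label{sec:vaught}

Let $G$ be a Polish group with a countable base $(V_n)$ of nonempty open sets, let $h:G\to G_{\mathrm{mp}}(X,\mu)$ be a homomorphism, and write $gx=h(g)(x)$ and $gB=h(g)(B)$. For Borel $A\subseteq X$ and nonempty open $U\subseteq G$, the \emph{Vaught transform}
\[
A^{*U}=\{x\in X:\ \forall^*g\in U\ \ gx\in A\}
\]
takes the place of the sets $B_n$ of Example~\ref{ex:cont}. We call $h$ \emph{regular} if
\begin{enumerate}
\item[(R1)] $\{g\in G:gx\in A\}$ has the Baire property for all $x\in X$ and all Borel $A\subseteq X$;
\item[(R2)] $A^{*U}$ is measurable for all Borel $A\subseteq X$ and all nonempty open $U\subseteq G$.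
\end{enumerate}
Under (H) every homomorphism $h$ is regular. Part (a) of the next lemma deals with the first loss: although $A^{*U}$ ignores meager sets of group elements, \emph{every} $k\in G$ moves it in a controlled way.

\begin{lemma}\label{lem:vaught}
Let $A\subseteq X$ be Borel and let $U,U',U_0,U_1,\dots\subseteq G$ be nonempty open.
\begin{enumerate}
\item[(a)] $kA^{*U}=A^{*Uk^{-1}}$ for every $k\in G$.
\item[(b)] If $U'\subseteq U$ then $A^{*U}\subseteq A^{*U'}$, and $A^{*\bigcup_iU_i}=\bigcap_iA^{*U_i}$.
\item[(c)] If \textup{(R1)} holds, then $X=\bigcup_n\big(A^{*V_n}\cup(X\setminus A)^{*V_n}\big)$.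
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $y=kx$. Substituting $g=g'k$ gives $\{g\in U:gx\notin A\}=\{g'\in Uk^{-1}:g'y\notin A\}\,k$. Right translation by $k$ is a homeomorphism, so one set is meager if and only if the other is; that is, $x\in A^{*U}$ if and only if $kx\in A^{*Uk^{-1}}$.

(b) Subsets and countable unions of meager sets are meager.

(c) Fix $x$ and write $S=\{g:gx\in A\}=O\mathbin{\triangle}M$ with $O$ open and $M$ meager. If $O=\emptyset$, then $S$ is meager and $x\in(X\setminus A)^{*V_n}$ for all $n$. Otherwise take $V_n\subseteq O$; then $V_n\setminus S\subseteq M$ and $x\in A^{*V_n}$.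
\end{proof}

\begin{example}\label{ex:rot}
Let $G=\mathbb R/\mathbb Z$ act on $X=[0,1)$ by rotation, let $A=[0,\frac12)$, and let $U$ be the arc $(s,t)$ with $0<t-s<\frac12$. Then $x\in A^{*U}$ if and only if the open arc $x+U$ misses the open arc $(\frac12,1)$. So $A^{*U}$ is the arc $[-s,\frac12-t]$, of measure $\frac12-(t-s)$, while $A^{*G}=(X\setminus A)^{*G}=\emptyset$.
\end{example}

\begin{lemma}\label{lem:borelreg}
If $(g,x)\mapsto gx$ is Borel, then every $A^{*U}$ is Borel and $h$ is regular.
\end{lemma}

\begin{proof}
For $S\subseteq G\times X$ let $S_x=\{g:(g,x)\in S\}$. If $S$ is Borel, then $S_x$ is Borel and has the Baire property; with $S=\{(g,x):gx\in A\}$ this gives (R1). Call a Borel set $S$ \emph{good} if $S^{U}=\{x:U\setminus S_x\text{ is meager}\}$ is Borel for all nonempty open $U$. A product $P\times R$ of open sets is good, since $(P\times R)^U$ is $R$ or $\emptyset$. Countable intersections of good sets are good, since $(\bigcap_iS_i)^U=\bigcap_iS_i^U$. The complement of a good set $S$ is good: as $S_x$ has the Baire property, $U\cap S_x$ is nonmeager if and only if $V_n\setminus S_x$ is meager for some $V_n\subseteq U$,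 so $\big((G\times X)\setminus S\big)^U=X\setminus\bigcup_{V_n\subseteq U}S^{V_n}$. Hence all Borel sets are good.
\end{proof}

\section{Sweeping homomorphisms and the proof of Theorem~\ref{thm:main}}\label{sec:sweep}

We isolate the consequence of Lemma~\ref{lem:swap} that the proof uses, in a form that will also hold for L\'evy groups.

\begin{definition}\label{def:sweep}
A homomorphism $\varphi$ from a Polish group $G$ to $\mathrm{Aut}(X,\mu)$ is \emph{sweeping} if for every measurable $B\subseteq X$ and every open $V\ni1$ in $G$ there is a measurable $Y\subseteq X$ such that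
\begin{enumerate}
\item[(S1)] $\varphi(g)Y=Y$ mod null for all $g\in G$;
\item[(S2)] $B\subseteq Y$ mod null;
\item[(S3)] every measurable $C$ with $\mu(\varphi(v)B\cap C)=0$ for all $v\in V$ satisfies $\mu(Y\cap C)=0$.
\end{enumerate}
\end{definition}

In words, the translates of $B$ by small group elements already fill an invariant set that contains $B$. The rotations are not sweeping: for $B=[0,\frac14)$ and $V=(-\frac18,\frac18)$, the set $C=[\frac12,\frac34)$ misses all $vB$, while (S1) and (S2) force $C=B+\frac12\subseteq Y$ mod null.

\begin{proposition}\label{prop:key}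
Let $G$ be a Polish group and $h:G\to G_{\mathrm{mp}}(X,\mu)$ a regular homomorphism such that $\varphi=\pi\circ h$ is sweeping. Then $\mu$-a.e.\ $x\in X$ is fixed by all $h(g)$, $g\in G$.
\end{proposition}

\begin{proof}
Since $h(g)$ represents $\varphi(g)$, we have $gB=\varphi(g)B$ mod null for measurable $B$.

\emph{Step 1: $A^{*U}\subseteq A^{*G}$ mod null for all Borel $A$ and nonempty open $U$.} This step removes the dependence on where $U$ lies. To confine the small translates of $A^{*U}$ we shrink $U$. Fix $u\in U$; by continuity of multiplication at $(u,1)$ there are open sets $U'\ni u$ and $V\ni1$ with $U'V\subseteq U$. For $v\in V$ we have $U'\subseteq Uv^{-1}$, so by Lemma~\ref{lem:vaught}(a),(b)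
\[
vA^{*U}=A^{*Uv^{-1}}\subseteq A^{*U'} .
\]
The sets $B=A^{*U}$ and $C=X\setminus A^{*U'}$ are measurable by (R2), and $vB\cap C=\emptyset$ for all $v\in V$. Let $Y$ be as in Definition~\ref{def:sweep} for $B$ and $V$. By (S3), $Y\subseteq A^{*U'}$ mod null. Applying $h(k)$, which preserves null sets, and using (S1), we get
\[
Y=kY\subseteq kA^{*U'}=A^{*U'k^{-1}}\quad\text{mod null, for each } k\in G .
\]
Let $D\subseteq G$ be countable dense. The sets $U'k^{-1}$, $k\in D$, cover $G$, because $g\in U'k^{-1}$ if and only if $k$ lies in the nonempty open set $g^{-1}U'$. By Lemma~\ref{lem:vaught}(b), $A^{*G}=\bigcap_{k\in D}A^{*U'k^{-1}}$, so $Y\subseteq A^{*G}$ mod null, and (S2) completes the step.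

\emph{Step 2: for a.e.\ $x$ the orbit map $g\mapsto gx$ is constant on a comeager set.} By Step 1, applied to $A$ and to $X\setminus A$, and Lemma~\ref{lem:vaught}(c), the set $A^{*G}\cup(X\setminus A)^{*G}$ is conull for every Borel $A$. Let $(A_i)_{i\in\omega}$ be Borel sets that separate the points of $X$, for example the intervals $[0,q)$ with $q$ rational. Then $X_1=\bigcap_i\big(A_i^{*G}\cup(X\setminus A_i)^{*G}\big)$ is conull. Fix $x\in X_1$. For each $i$ let $C_i$ be $\{g:gx\in A_i\}$ if this set is comeager, and its complement otherwise. Each $C_i$ is comeager, so $C_x=\bigcap_iC_i$ is comeager. For $g,g'\in C_x$ no $A_i$ separates $gx$ from $g'x$, so $gx=g'x$.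

\emph{Step 3: every $x\in X_1$ is fixed by $G$.} Let $k\in G$. The set $C_x\cap C_xk^{-1}$ is comeager, hence contains some $g$. Then $g$ and $gk$ lie in $C_x$, so $gx=gkx$, and $x=kx$ because $h(g)$ is injective.
\end{proof}

Steps 1 and 3 use that the group law holds at every point; (R1) is used in Step 2, and (R2) and sweeping in Step 1. Example~\ref{ex:rot} shows that Step 1 fails for the rotations, which are regular and have no fixed points.

\begin{corollary}[ZF + $\mathrm{CC}_{\mathbb R}$; in particular ZFC]\label{cor:zfc}
No homomorphic lifting is regular. In particular, no homomorphic lifting $h$ has $(T,x)\mapsto h(T)(x)$ Borel.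
\end{corollary}

\begin{proof}
The identity map of $G=\mathrm{Aut}(X,\mu)$ is sweeping. Indeed, given $B$ and $V$, take $Y=\emptyset$ if $\mu(B)=0$ and $Y=X$ if $\mu(B)>0$; in the second case (S3) is the contrapositive of Lemma~\ref{lem:swap}. If $h$ were a regular homomorphic lifting, then $\pi\circ h$ would be the identity map, and Proposition~\ref{prop:key} would give $h(T)\in I_{\mathrm{mp}}(X,\mu)$, hence $T=\pi(h(T))=1$, for every $T\in G$. But $G$ contains the rotation by $\frac12$. The second statement follows from Lemma~\ref{lem:borelreg}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]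
Under (H) every homomorphism $\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$ is regular, so Corollary~\ref{cor:zfc} applies.
\end{proof}

Since ZFC+CH gives a homomorphic lifting, some regularity hypothesis such as AD is necessary in Theorem~\ref{thm:main}, and by Corollary~\ref{cor:zfc} any lifting obtained from CH violates (R1) or (R2).

\section{L\'evy groups}\label{sec:levy}

Recall that the normalized Haar measure of a compact group is invariant under left translation, right translation and inversion.

\begin{definition}\label{def:levy}
A Polish group $G$ is \emph{L\'evy} if there are compact subgroups $K_1\subseteq K_2\subseteq\cdots$ with dense union such that, with $\lambda_n$ the normalized Haar measure of $K_n$, for every open neighborhood $V$ of $1$ and all Borel sets $A_n\subseteq K_n$ with $\liminf_n\lambda_n(A_n)>0$ one has $\lambda_n(K_n\cap VA_n)\to1$.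
\end{definition}

The set $VA=\bigcup_{a\in A}Va$ is open, so its measure is defined. The condition says that enlarging a set of non-negligible size by a small neighborhood captures almost all of $K_n$. It is equivalent to a uniform version: for each open $V\ni1$ and each $c\in(0,1]$,
\begin{equation}\label{eq:alpha}
\alpha_n(c):=\inf\{\lambda_n(K_n\cap VA): A\subseteq K_n\text{ Borel},\ \lambda_n(A)\ge c\}\longrightarrow1 .
\end{equation}
Indeed, if $\alpha_n(c)<1-\varepsilon$ for infinitely many $n$, choose witnesses $A_n$ for these $n$ and put $A_n=K_n$ for the others; this sequence violates the definition. Conversely, if $\liminf_n\lambda_n(A_n)>c$, then $\lambda_n(K_n\cap VA_n)\ge\alpha_n(c)$ for large $n$.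

By Proposition~\ref{prop:key} it suffices to show that $\varphi=\pi\circ h$ is sweeping. The idea is visible if we pretend that $G$ acts on points in a Borel way and that $vB\subseteq W$ for all $v\in V$. Let $A(x)=\{k\in K_n:kx\in B\}$ and $Q(x)=\{k\in K_n:kx\in W\}$. Then $K_n\cap VA(x)\subseteq Q(x)$. So if the $K_n$-orbit of $x$ visits $B$ with frequency at least $c$, it visits $W$ with frequency at least $\alpha_n(c)$. In the limit, on the invariant set of points that visit $B$ with positive frequency, $W$ has full frequency, hence full measure. We carry this out for the homomorphism $\varphi$ alone, and first we need a jointly Borel substitute for the relation ``$gx\in E$''. In the next two lemmas $gE$ means $\varphi(g)E$, and $U_g=U_{\varphi(g)}$.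

\begin{lemma}\label{lem:version}
Let $G$ be a Polish group, $\varphi:G\to\mathrm{Aut}(X,\mu)$ a continuous homomorphism, and $E\subseteq X$ measurable. There is a Borel set $\widehat E\subseteq G\times X$ with $\{x:(g,x)\in\widehat E\}=g^{-1}E$ mod null for every $g\in G$.
\end{lemma}

\begin{proof}
Let $(d_m)$ enumerate a dense subset of $G$ and choose Borel sets $E_m=d_m^{-1}E$ mod null. For $j\in\omega$ let $m_j(g)$ be the least $m$ with $\mu(g^{-1}E\mathbin{\triangle}E_m)<2^{-j}$. By \eqref{eq:malg} such $m$ exists, and for each $m$ the inequality defines an open set of $g$, so $m_j$ is Borel. Let $\widehat E$ be the Borel set of $(g,x)$ with $x\in E_{m_j(g)}$ for infinitely many $j$. Fix $g$ and a representative $E'$ of $g^{-1}E$. By the Borel--Cantelli lemma a.e.\ $x$ lies in only finitely many of the sets $E'\mathbin{\triangle}E_{m_j(g)}$, and for such $x$ we have $x\in E'$ if and only if $(g,x)\in\widehat E$.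
\end{proof}

\begin{lemma}\label{lem:levysweep}
Every continuous homomorphism $\varphi$ from a Polish L\'evy group $G$ to $\mathrm{Aut}(X,\mu)$ is sweeping.
\end{lemma}

\begin{proof}
Let $B$ be measurable and $V\ni1$ open. Let $D$ be a countable dense subset of $V$ and put $W=\bigcup_{d\in D}dB$, using one representative for each $dB$. For $v\in V$ and $d\in D$ we have $\mu(vB\setminus W)\le\mu(vB\mathbin{\triangle}dB)$, so \eqref{eq:malg} gives $vB\subseteq W$ mod null. A set $C$ as in (S3) satisfies $\mu(W\cap C)=0$. So it suffices to find $Y$ with (S1) and $B\subseteq Y\subseteq W$ mod null.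

\emph{Step 1: visit sets.} Fix $n$, take $\widehat B,\widehat W$ from Lemma~\ref{lem:version}, and define the Borel sets
\[
A(x)=\{k\in K_n:(k,x)\in\widehat B\},\qquad Q(x)=\{k\in K_n:(k,x)\in\widehat W\}.
\]
We show that for a.e.\ $x$ and all $c\in(0,1]$,
\begin{equation}\label{eq:visit}
\lambda_n(A(x))\ge c\ \Longrightarrow\ \lambda_n(Q(x))\ge\alpha_n(c).
\end{equation}
The inclusion $K_n\cap VA(x)\subseteq Q(x)$ now holds only in an almost everywhere sense. Consider the Borel set
\[
N=\{(k,k',x)\in K_n\times K_n\times X:\ k'k^{-1}\in V,\ k\in A(x),\ k'\notin Q(x)\}.
\]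
If $k'k^{-1}\in V$, then $k'k^{-1}B\subseteq W$, so $k^{-1}B\subseteq k'^{-1}W$ mod null. Hence for each pair $(k,k')$ the set $\{x:(k,k',x)\in N\}$ is null. By Fubini's theorem, for a.e.\ $x$ and $\lambda_n$-a.e.\ $k'$ the set $N(k',x)=\{k:(k,k',x)\in N\}$ is $\lambda_n$-null. Fix such an $x$.

A point $k'\in VA(x)$ may be reached only from a null subset of $A(x)$, and then we learn nothing about it. So we trim $A(x)$: let $A'$ be obtained from $A(x)$ by removing all basic open sets $V_m$ of $G$ with $\lambda_n(V_m\cap A(x))=0$. Then $A'$ is Borel, $\lambda_n(A')=\lambda_n(A(x))$, and every open set that meets $A'$ meets $A(x)$ in positive measure. Let $k'\in K_n\cap VA'$ be such that $N(k',x)$ is null. The open set $O=\{g\in G:k'g^{-1}\in V\}$ meets $A'$, so $\lambda_n(O\cap A(x))>0$. If $k'\notin Q(x)$, then $N(k',x)=O\cap A(x)$ is not null, a contradiction. Thus $\lambda_n(Q(x))\ge\lambda_n(K_n\cap VA')$, and \eqref{eq:visit} follows from the definition of $\alpha_n(c)$.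

\emph{Step 2: frequencies are projections.} Define the operator $P_n$ on $L^2(X,\mu)$ by $\langle P_nf,f'\rangle=\int_{K_n}\langle U_kf,f'\rangle\,d\lambda_n(k)$. Inversion invariance makes $P_n$ self-adjoint, left invariance gives $U_kP_n=P_n$ for $k\in K_n$, and $P_nf=f$ for $K_n$-fixed $f$. So $P_n$ is the orthogonal projection onto the space $H_n$ of $K_n$-fixed vectors. For $f'\in L^2(X,\mu)$, Fubini's theorem and inversion invariance give
\[
\int_X\lambda_n(A(x))\,\overline{f'(x)}\,d\mu(x)=\int_{K_n}\langle U_{k^{-1}}1_B,f'\rangle\,d\lambda_n(k)=\langle P_n1_B,f'\rangle ,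
\]
so $(P_n1_B)(x)=\lambda_n(A(x))$ a.e. The same computation with $W$ gives $(P_n1_W)(x)=\lambda_n(Q(x))$ a.e. In particular both functions take values in $[0,1]$, and \eqref{eq:visit} reads
\begin{equation}\label{eq:proj}
P_n1_W\ge\alpha_n(c)\quad\text{a.e.\ on }\{P_n1_B\ge c\}.
\end{equation}

\emph{Step 3: the limit.} The spaces $H_n$ decrease, so $\|P_nf-P_mf\|^2=\|P_nf\|^2-\|P_mf\|^2$ for $n\le m$, and $(P_nf)$ is Cauchy. Its limit lies in $H=\bigcap_nH_n$, and $f$ minus the limit is orthogonal to $H$; so $P_nf\to Pf$, where $P$ is the orthogonal projection onto $H$. As $\bigcup_nK_n$ is dense and $g\mapsto U_gf$ is continuous, $H$ is the space of $G$-fixed vectors. Pass to a subsequence along which $P_n1_B\to f_0:=P1_B$ and $P_n1_W\to P1_W$ a.e.; both limits take values in $[0,1]$. For rational $c\in(0,1]$ and a.e.\ $x$ with $f_0(x)>c$, we have $(P_n1_B)(x)\ge c$ for large $n$ in the subsequence, so \eqref{eq:proj} and \eqref{eq:alpha} give $(P1_W)(x)=1$. Hence $P1_W=1$ a.e.\ on $Y:=\{f_0>0\}$.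

Since $f_0\in H$, the set $Y$ satisfies (S1), so $1_Y$ and $1_{X\setminus Y}$ lie in $H$ and are fixed by $P$. Therefore
\[
\mu(Y\cap W)=\langle P1_Y,1_W\rangle=\langle1_Y,P1_W\rangle=\mu(Y),\qquad
\mu(B\setminus Y)=\langle P1_{X\setminus Y},1_B\rangle=\int_{X\setminus Y}f_0\,d\mu=0,
\]
that is, $B\subseteq Y\subseteq W$ mod null.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:levy}]
Let $\varphi=\pi\circ h$. By Pettis' theorem \cite[9.10]{Kechris}, a homomorphism between Polish groups under which preimages of open sets have the Baire property is continuous. Under (H) this applies to $\varphi$. So $\varphi$ is sweeping by Lemma~\ref{lem:levysweep}, $h$ is regular by (H), and Proposition~\ref{prop:key} gives the conclusion.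
\end{proof}

The rotation action of $\mathbb R/\mathbb Z$ shows that the theorem fails for general Polish groups. The group $\mathrm{Aut}(X,\mu)$ is L\'evy in the weak topology \cite{GP}, so Theorem~\ref{thm:levy} gives: under AD \emph{every} homomorphism $\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$ has range in $I_{\mathrm{mp}}(X,\mu)$. Our proof of Theorem~\ref{thm:main} does not depend on this.

\section{From a lifting to a Borel lifting}\label{sec:borel}

To prove Theorem~\ref{thm:borel} we embed $X$ equivariantly into a standard Borel space $Y$ on which $G$ acts in a Borel way, and pull that action back. The natural attempt records, for each $x$, the sets $\{g:gx\in A_i\}$ for a separating sequence $(A_i)$. This is equivariant and injective, but arbitrary subsets of $G$ do not come with a standard Borel structure. Closed subsets do. So we replace each set by a closed set, chosen canonically, so that equivariance survives at every point.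

\subsection*{The space $Y$}
The \emph{Effros Borel space} $\mathcal F(G)$ is the set of closed subsets of $G$ with the $\sigma$-algebra generated by the sets $\{F:F\cap O\ne\emptyset\}$, $O$ open. It is standard Borel \cite[12.6]{Kechris}. The formula $k\cdot F=Fk^{-1}$ defines a left action of $G$. It is Borel as a map $G\times\mathcal F(G)\to\mathcal F(G)$: for open $O$, write the open set $\{(y,k):yk^{-1}\in O\}$ as $\bigcup_nP_n\times R_n$ with $P_n,R_n$ open; then $Fk^{-1}\cap O\ne\emptyset$ if and only if there is $n$ with $k\in R_n$ and $F\cap P_n\ne\emptyset$. Let $Y=\mathcal F(G)^\omega$ with the diagonal action, which is Borel as well. The Borel sets of $Y$ are generated by the countably many sets $E_{i,n}=\{(F_j)_j:F_i\cap V_n\neq\emptyset\}$.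

\subsection*{The canonical open set}
For $S\subseteq G$ let $O(S)=\bigcup\{V_n:V_n\setminus S\text{ is meager}\}$. Then $O(S)\setminus S$ is meager. If $O$ is open and $O\setminus S$ is meager, then every $V_n\subseteq O$ is contained in $O(S)$, so $O\subseteq O(S)$. Thus $O(S)$ is the largest open set $O$ with $O\setminus S$ meager. This description does not mention the base and is preserved by homeomorphisms, so
\begin{equation}\label{eq:Oequi}
O(Sk)=O(S)k\qquad(k\in G).
\end{equation}
If $S=O\mathbin{\triangle}M$ with $O$ open and $M$ meager, then $O\subseteq O(S)$ and $S\setminus O(S)\subseteq M$. So $S\mathbin{\triangle}O(S)$ is meager whenever $S$ has the Baire property. In Example~\ref{ex:rot}, $S=\{g:gx\in A\}$ is the arc $[-x,\frac12-x)$ and $O(S)$ is the arc $(-x,\frac12-x)$.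

\begin{proof}[Proof of Theorem~\ref{thm:borel}]
Only (i)$\Rightarrow$(ii) needs proof. Let $h$ be as in (i), write $gx=h(g)(x)$, and let $(A_i)_{i\in\omega}$ be Borel sets that separate the points of $X$. Define
\[
\Theta:X\to Y,\qquad \Theta(x)=\big(G\setminus O(S^i_x)\big)_{i\in\omega},\qquad S^i_x=\{g\in G:gx\in A_i\}.
\]

\emph{$\Theta$ is equivariant.} We have $g\in S^i_{kx}$ if and only if $gk\in S^i_x$, so $S^i_{kx}=S^i_xk^{-1}$. By \eqref{eq:Oequi}, $\Theta(kx)=k\cdot\Theta(x)$ for all $k\in G$ and all $x\in X$.

\emph{$\Theta$ is injective.} Let $\Theta(x)=\Theta(y)$. By (H) the sets $S^i_x$ and $S^i_y$ have the Baire property, so both differ from $O(S^i_x)=O(S^i_y)$ by meager sets. Hence $\bigcup_i(S^i_x\mathbin{\triangle}S^i_y)$ is meager, and some $g$ lies outside it. No $A_i$ separates $gx$ from $gy$, so $gx=gy$ and $x=y$.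

\emph{$\Theta$ is Borel on a conull Borel set.} By (H) each $\Theta^{-1}(E_{i,n})$ is measurable. Choose Borel sets $B_{i,n}$ and null Borel sets $N_{i,n}$ with $\Theta^{-1}(E_{i,n})\mathbin{\triangle}B_{i,n}\subseteq N_{i,n}$. Let $X_0$ be the complement in $X$ of the union of all $N_{i,n}$ and the middle-thirds Cantor set. Then $X_0$ is Borel and conull, $X\setminus X_0$ is uncountable, and $\Theta|_{X_0}$ is Borel because $\Theta^{-1}(E_{i,n})\cap X_0=B_{i,n}\cap X_0$.

\emph{A Borel bijection.} The set $X_0$ need not be invariant, so we cannot restrict the action to it. Instead we extend $\Theta|_{X_0}$ to a Borel bijection onto all of $Y$, giving up equivariance on a null set. By the Lusin--Souslin theorem $\Theta(X_0)$ is Borel. Its complement contains $\Theta(X\setminus X_0)$, which is uncountable since $\Theta$ is injective. By the Borel isomorphism theorem there is a Borel bijection $X\setminus X_0\to Y\setminus\Theta(X_0)$. Together with $\Theta|_{X_0}$ it forms a Borel bijection $\theta:X\to Y$, and $\theta^{-1}$ is Borel.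

\emph{The Borel lifting.} Put $h'(g)(x)=\theta^{-1}(g\cdot\theta(x))$. Then $h'$ is a homomorphism from $G$ to the Borel bijections of $X$, and $(g,x)\mapsto h'(g)(x)$ is Borel. Fix $g$. Since $h(g)$ preserves $\mu$, the set $X_0\cap h(g)^{-1}(X_0)$ is conull, and for $x$ in it
\[
\theta(gx)=\Theta(gx)=g\cdot\Theta(x)=g\cdot\theta(x),
\]
that is, $h'(g)(x)=h(g)(x)$. So $h'(g)$ agrees a.e.\ with $h(g)$. Hence $h'(g)\in G_{\mathrm{mp}}(X,\mu)$ and $\pi(h'(g))=\pi(h(g))=\varphi(g)$.
\end{proof}

For $G=\mathrm{Aut}(X,\mu)$ and $\varphi$ the identity, (ii) fails by Corollary~\ref{cor:zfc}. Under (H) this makes (i) fail, in agreement with Theorem~\ref{thm:main}; under ZFC+CH, where (i) holds, it shows that the equivalence itself needs a regularity hypothesis.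

\begin{thebibliography}{9}

\bibitem{GP}
Giordano and Pestov, \emph{J. Inst. Math. Jussieu} 6 (2007).

\bibitem{Kanamori}
Kanamori, \emph{The Higher Infinite}.

\bibitem{Kechris}
Kechris, \emph{Classical Descriptive Set Theory}.

\bibitem{Tornquist}
Asger Tornquist, \emph{On the pointwise implementation of near-actions}, arXiv:0909.3869 (2009).

\end{thebibliography}
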